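\title{More graphs that attain the $3/5$ bound in the domination game}

\begin{abstract}
The game domination number of an isolate-free graph on $n$ vertices is at most $3n/5$, and the bound is attained by every member of a recursively defined family $\mathcal C$. We show that arbitrarily large connected graphs outside $\mathcal C$ attain the bound as well. Such graphs exist precisely for the orders divisible by $5$, and there are at least $2^{(1/2+o(1))m^2}$ of them of order $5m$. The large examples arise from members of $\mathcal C$ by adding suitable edges. The proof is an explicit strategy for Staller, who forces every vertex of a prescribed set of $n/5$ vertices to be played.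
\end{abstract}

\section{The game, the family $\mathcal C$, and the results}

All graphs are finite, simple, and have at least one vertex. We write $N[z]$ for the closed neighborhood of a vertex $z$, that is, $z$ together with its neighbors. A \emph{leaf} is a vertex of degree $1$, and a graph is \emph{isolate-free} if it has no vertex of degree $0$.

In the \emph{domination game} on a graph $G$ two players, Dominator (he) and Staller (she), alternately select vertices, Dominator first. A vertex $z$ is \emph{dominated} once some vertex of $N[z]$ has been selected by either player. A move is \emph{legal} if it strictly increases the number of dominated vertices; so $d$ may be selected exactly when $N[d]$ contains an undominated vertex. The game ends when every vertex is dominated. Dominator wants few moves and Staller wants many, and the \emph{game domination number} $\gamma_g(G)$ is the number of moves under optimal play. The selected vertices always end up as a dominating set. If Dominator made every move, he would select a smallest one, so $\gamma_g$ measures how far an adversary who makes every second move can inflate it.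

The following bound is known (see \cite{Versteegen}), and it is the only external fact that we use.

\begin{theorem}\label{thm:bound}
Every isolate-free graph $G$ on $n$ vertices satisfies $\gamma_g(G)\le 3n/5$.
\end{theorem}

Which graphs attain the bound? Three graphs on five vertices show what can happen.

\begin{example}\label{ex:five}
Let $P_5$ be the path $a'\,a\,x\,b\,b'$. To dominate the two leaves, one vertex of $\{a,a'\}$ and one vertex of $\{b,b'\}$ must be selected. A third move is made if $x$ is selected too, and Staller can force this: unless Dominator opens with $x$, his first move leaves $a$ or $b$ undominated, and she selects $x$. With Theorem~\ref{thm:bound} this gives $\gamma_g(P_5)=3$.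

Add the edge $ab$. Now the opening move $a$ dominates everything except $b'$, the next move ends the game, and the value drops to $2$.

Add the edge $a'b'$ instead, which gives the cycle $C_5$. After Dominator's first move two adjacent vertices $y,z$ are undominated. Staller selects the neighbor of $y$ other than $z$. This leaves $z$ undominated, so a third move is needed, and $\gamma_g(C_5)=3$.
\end{example}

The path $P_5$ is the smallest member of a large family of graphs that attain the bound. To \emph{append a dependent parent} to a vertex $u$ means to add two new vertices $f,f'$ and the edges $uf$ and $ff'$. More generally, a \emph{dependent parent} of a graph is a vertex of degree $2$ that is adjacent to a leaf. For a graph $\Gamma$, let $\hat\Gamma$ be obtained by appending two dependent parents to every vertex of $\Gamma$; thus $\hat K_1=P_5$. For a graph $H$ and a dependent parent $v$ of $H$, let $H_v$ be obtained by deleting the leaf adjacent to $v$ and then appending three dependent parents to $v$. The family $\mathcal C$ consists of all graphs obtained from some $\hat\Gamma$ by applying the operation $H\mapsto H_v$ finitely many times, possibly not at all. Every graph in $\mathcal C$ on $n$ vertices has $\gamma_g=3n/5$; this is known, and it is also a special case of Theorem~\ref{thm:general}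 below.

The cycle $C_5$ attains the bound and does not belong to $\mathcal C$, because every $\hat\Gamma$ and every $H_v$ has a leaf. One would like to know whether such exceptions are confined to small orders. The following question comes from \cite{Versteegen}.

\medskip
\noindent\textbf{Question.} \emph{Does there exist, for every $N\in\mathbb N$, a connected graph $G\notin\mathcal C$ on $n>N$ vertices with $\gamma_g(G)=3n/5$?}
\medskip

Example~\ref{ex:five} suggests caution. An edge between two dependent parents lets one move do more work, and in $P_5$ it destroys the equality at once; one might guess that large extremal graphs are equally rigid. They are not. A vertex of $\Gamma$ receives two dependent parents, but a vertex changed by the operation $H\mapsto H_v$ receives three, and this surplus leaves room for an additional edge.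

Let $\Gamma$ be a connected graph on $k\ge1$ vertices and let $u\in V(\Gamma)$. The graph $G(\Gamma,u)$, shown in Figure~\ref{fig:G}, is built from $\Gamma$ as follows. Add two vertices $v,w$ and the edges $uv$, $vw$. Append two dependent parents to every vertex of $\Gamma$ other than $u$, one dependent parent $p$ to $u$, two dependent parents $q_1,q_2$ to $v$, and three dependent parents $s_1,s_2,s_3$ to $w$. Finally add the edge $ps_1$. The graph is connected and has $(k+2)+2\bigl(2(k-1)+1+2+3\bigr)=5k+10$ vertices.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9,
  core/.style={circle,fill,inner sep=2.8pt},
  foot/.style={circle,fill,inner sep=1.5pt},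
  leaf/.style={circle,draw,inner sep=1.5pt}]
\draw[dashed] (-0.4,0.1) ellipse (2.1 and 0.7);
\node at (-0.4,1.1) {$\Gamma$};
\node[core,label=above:$x$] (x) at (-1.6,0) {};
\node[core,label=above:$u$] (u) at (0.8,0) {};
\node[core,label=below:$v$] (v) at (3,0) {};
\node[core,label=above:$w$] (w) at (5.4,0) {};
\draw (u)--(v)--(w);
\foreach \nm/\cc/\px/\fy/\ly in {a/x/-2.1/-1.2/-2.1, b/x/-1.1/-1.2/-2.1,
  p/u/0.8/-1.2/-2.1, q1/v/2.5/1.2/2.1, q2/v/3.5/1.2/2.1,
  s1/w/4.4/-1.2/-2.1, s2/w/5.4/-1.2/-2.1, s3/w/6.4/-1.2/-2.1}
  {\node[foot] (\nm) at (\px,\fy) {};
   \node[leaf] (\nm-l) at (\px,\ly) {};
   \draw (\cc)--(\nm)--(\nm-l);}
\draw[very thick] (p)--(s1);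
\node[left] at (p) {$p$};
\node[left] at (q1) {$q_1$};
\node[right] at (q2) {$q_2$};
\node[below right] at (s1) {$s_1$};
\node[below right] at (s2) {$s_2$};
\node[below right] at (s3) {$s_3$};
\end{tikzpicture}
\caption{The graph $G(\Gamma,u)$. The dashed region stands for the connected graph $\Gamma$, whose edges are not drawn; every vertex $x\ne u$ of $\Gamma$ carries two pendant paths of length $2$. Without the thick edge $ps_1$ the graph belongs to $\mathcal C$.}
\label{fig:G}
\end{figure}

\begin{theorem}\label{thm:main}
For every connected graph $\Gamma$ on $k\ge1$ vertices and every $u\in V(\Gamma)$, the graph $G(\Gamma,u)$ on $n=5k+10$ vertices satisfies $\gamma_g(G(\Gamma,u))=3n/5$ and $G(\Gamma,u)\notin\mathcal C$.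
\end{theorem}

Since $k$ is arbitrary, the answer to the question is yes. The examples are also numerous, and they occur for every possible order.

\begin{theorem}\label{thm:orders}
\begin{enumerate}
\item[(a)] A connected graph of order $n\ge1$ with $\gamma_g=3n/5$ that is not in $\mathcal C$ exists if and only if $5\mid n$.
\item[(b)] For $m\ge3$ there are at least $2^{\binom{m-3}{2}}/(m-2)!=2^{(1/2+o(1))m^2}$ pairwise non-isomorphic such graphs of order $5m$.
\end{enumerate}
\end{theorem}

Theorem~\ref{thm:main} is a special case of Theorem~\ref{thm:general}, which allows several added edges in more general members of $\mathcal C$. We state it in Section~\ref{sec:structure}, develop Staller's strategy on small graphs in Section~\ref{sec:small}, prove the theorem in Sections~\ref{sec:clusters} and~\ref{sec:strategy}, and deduce Theorems~\ref{thm:main} and~\ref{thm:orders} in Section~\ref{sec:orders}.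

\section{Cores, feet, and leaves}\label{sec:structure}

The recursive definition of $\mathcal C$ has a static description: a tree hangs from each vertex of $\Gamma$.

\begin{lemma}\label{lem:structure}
Let $H\in\mathcal C$ be obtained from $\hat\Gamma$. Then $V(H)$ is partitioned into \emph{cores}, \emph{feet} and leaves, the vertices of $\Gamma$ are cores, called \emph{roots}, and there are a bijection $f\mapsto f'$ from the feet to the leaves and a map $\pi$ from the feet and the non-root cores to the cores with the following properties. Write $\operatorname{ch}(c)=\pi^{-1}(c)$.
\begin{enumerate}
\item[(a)] The edges of $H$ are the edges of $\Gamma$, the edges $z\pi(z)$, and the edges $ff'$.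
\item[(b)] $|\operatorname{ch}(c)|=2$ if $c$ is a root and $|\operatorname{ch}(c)|=3$ if $c$ is a non-root core.
\item[(c)] Iterating $\pi$ from any foot or non-root core leads to a root.
\end{enumerate}
If $H$ has $K$ cores, then it has $2K$ feet and $5K$ vertices. Every neighbor of a leaf of $H$ has degree $2$.
\end{lemma}

\begin{proof}
In $\hat\Gamma$ the cores are the vertices of $\Gamma$, the feet are the appended dependent parents, and $\pi(f)$ is the vertex to which $f$ was appended. Suppose that $H$ has the structure described and that $v$ is a dependent parent of $H$. By (a) only feet are adjacent to leaves, so $v$ is a foot. In $H_v$ declare $v$ a non-root core with the same value $\pi(v)$, and declare the three new dependent parents to be feet with $\pi$-value $v$. Then $v$ has degree $4$ and no leaf neighbor, $|\operatorname{ch}(\pi(v))|$ is unchanged, and (a)--(c) hold for $H_v$.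

Let there be $P$ feet and $R$ roots. Each foot and each non-root core lies in exactly one set $\operatorname{ch}(c)$, so $P+(K-R)=2R+3(K-R)$. Hence $P=2K$, and $H$ has $K+2P=5K$ vertices. Finally, a neighbor of a leaf is a foot $f$, whose neighbors are $f'$ and $\pi(f)$.
\end{proof}

From now on we say ``foot'' instead of ``dependent parent''. We call $\pi(z)$ the \emph{parent} of $z$, the members of $\operatorname{ch}(c)$ the \emph{children} of $c$, and $\{f,f'\}$ a \emph{pair}. A \emph{child} is a vertex that has a parent, that is, a foot or a non-root core; roots and leaves are not children. A vertex $z$ is a \emph{descendant} of $c$ if $c=\pi^j(z)$ for some $j\ge1$. For a root $u$, the \emph{tree} $T_u$ is the set consisting of $u$, its descendants, and the leaves of the feet among them. The trees partition $V(H)$. When edges are added to $H$, we keep all these names.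

The next lemma reduces the computation of $\gamma_g$ to a task for Staller.

\begin{lemma}\label{lem:count}
Let $G$ be obtained from a graph $H\in\mathcal C$ on $n$ vertices by adding a set of new edges, each joining two feet.
\begin{enumerate}
\item[(a)] If at least one edge is added, then $G\notin\mathcal C$.
\item[(b)] If Staller has a strategy in $G$ under which every core is selected before the game ends, then $\gamma_g(G)=3n/5$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) An endpoint $f$ of a new edge is adjacent to the leaf $f'$ and has degree at least $3$ in $G$. By Lemma~\ref{lem:structure} this does not happen in a graph of $\mathcal C$.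

(b) In $G$ we still have $N[f']=\{f,f'\}$, so at the end of the game every pair contains a selected vertex. The $2K$ pairs are disjoint and contain no core. If all $K$ cores are selected, at least $3K=3n/5$ moves are made. The reverse inequality is Theorem~\ref{thm:bound}, as $G$ is isolate-free.
\end{proof}

We can now state the general result.

\begin{theorem}\label{thm:general}
Let $H\in\mathcal C$ be obtained from $\hat\Gamma$, where $\Gamma$ is arbitrary, and let $n=|V(H)|$. Let $U$ be a set of roots $u$ with $\operatorname{ch}(u)=\{p_u,v_u\}$, where $p_u$ is a foot and $v_u$ is a core. For each $u\in U$ let $w_u\ne v_u$ be a core that is a descendant of $v_u$, and let $s_u$ be a foot with parent $w_u$. Then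
\[H^+=H+\{p_us_u : u\in U\}\]
satisfies $\gamma_g(H^+)=3n/5$. If $U\neq\emptyset$, then $H^+\notin\mathcal C$. If $\Gamma$ is connected, then so is $H^+$.
\end{theorem}

For $U=\emptyset$ this is the equality $\gamma_g=3n/5$ on $\mathcal C$. The closed neighborhoods in $H^+$ will be used throughout:
\begin{itemize}
\item[(N1)] for a root $u$, $N[u]$ consists of $u$, its two children, and other roots;
\item[(N2)] for a non-root core $c$, $N[c]=\{c,\pi(c)\}\cup\operatorname{ch}(c)$;
\item[(N3)] for a foot $f$, $N[f]=\{f,f',\pi(f)\}$, except that $s_u$ is added when $f=p_u$ and $p_u$ is added when $f=s_u$;
\item[(N4)] for a leaf $f'$, $N[f']=\{f,f'\}$.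
\end{itemize}
In particular, a move in $T_u$ dominates only vertices of $T_u$ and roots.

\section{How Staller collects the cores: three small cases}\label{sec:small}

Staller's difficulty is legality. A core $c$ can be selected only while $N[c]$ contains an undominated vertex, and Dominator tries to dominate all of $N[c]$ without selecting $c$. Staller cannot rely on $c$ itself or on its parent, which her own moves tend to dominate, so she watches the children of $c$.

\subsection*{One core at a time}
Take $H=\hat\Gamma$. Staller maintains that, whenever Dominator is to move, both feet of every unselected core are undominated. If he selects a vertex in a pair at an unselected core $x$, only one foot of $x$ becomes dominated, and she selects $x$, which is legal because of the other foot. After any other move of his the condition still holds, and she selects any unselected core; this dominates only cores and the feet of the selected core. So all cores are selected. The number two is the right threshold: if a core $x$ and all its neighbors except one foot $f$ are dominated at Dominator's turn, he dominates $f$ by a move in $\{f,f'\}$, and $x$ can never be selected.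

\subsection*{A spare child}
A non-root core has three children, one more than this threshold. The smallest graph in which the surplus pays for an additional edge has ten vertices.

\begin{proposition}\label{prop:ten}
Let $F$ be obtained from an edge $uv$ by appending one dependent parent $p$ to $u$ and three dependent parents $q_1,q_2,q_3$ to $v$, and then adding the edge $pq_1$. Then $F$ is connected of order $10$, $F\notin\mathcal C$, and $\gamma_g(F)=6$.
\end{proposition}

\begin{proof}
Without the edge $pq_1$ the graph is $(P_5)_v\in\mathcal C$, with root $u$, $\operatorname{ch}(u)=\{p,v\}$ and $\operatorname{ch}(v)=\{q_1,q_2,q_3\}$. By Lemma~\ref{lem:count}, $F\notin\mathcal C$, and it suffices that Staller gets $u$ and $v$ selected. If Dominator opens with $u$, she selects $v$, which is legal since the $q_i$ are undominated.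

Let him open with $d\neq u$. She selects $u$. This is legal: $N[u]=\{u,p,v\}$, the only vertices $d\ne u$ that dominate $u$ are $p$ and $v$, and these two are not adjacent. If $d=v$ we are done. Otherwise note that the sets $N[q_1]=\{q_1,q_1',v,p\}$, $N[q_2]=\{q_2,q_2',v\}$ and $N[q_3]=\{q_3,q_3',v\}$ pairwise meet only in $v$, and none contains $u$. So at most one $q_i$ is dominated after the first two moves. Dominator's second move is $v$ or dominates at most one further $q_i$; in the latter case one $q_i$ is still undominated, and Staller selects $v$.
\end{proof}

The proof shows why the new edge is harmless. Once $u$ is selected, $p$ is dominated, so the move $q_1$ gains nothing from the new edge; and the move $p$ dominates just one child, $q_1$, which the leaf $q_1'$ could do as well.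

\subsection*{Two cores with a common budget}
With deeper trees it is no longer enough that every unselected core has two undominated children. Consider $G(K_1,u)$, on $15$ vertices, where $\operatorname{ch}(u)=\{p,v\}$, $\operatorname{ch}(v)=\{q_1,q_2,w\}$ and $\operatorname{ch}(w)=\{s_1,s_2,s_3\}$. Let the game begin $q_1',\,u,\,s_1'$, and suppose that Staller now selects $p'$. The core $v$ has the undominated children $q_2,w$, and $w$ has $s_2,s_3$. Dominator selects $s_2$, which dominates both $s_2$ and $w$. Now $q_2$ is the only undominated vertex of $N[v]$, and $s_3$ is the only one of $N[w]$. Staller can select only one of $v,w$, and Dominator makes the other illegal for good by selecting $q_2'$ or $s_3'$.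

The reason is that the undominated core $w$ serves as a child of $v$, and a single move can take a child from $w$ and take $w$ from $v$. As long as $w$ is undominated, $v$ and $w$ together can afford only one dominated child at Dominator's turn. After $q_1',u,s_1'$ they have two, and Staller must act at once: she selects $v$, after which $w$ stands alone with the two undominated children $s_2,s_3$. The next section turns this common budget into a definition.

\section{Clusters and losses}\label{sec:clusters}

Fix $H^+$ as in Theorem~\ref{thm:general}. Which moves are legal depends only on the set of selected vertices, not on the order of selection. So a \emph{position} is an arbitrary set $S\subseteq V(H^+)$, and $z$ is dominated by $S$ if $N[z]\cap S\neq\emptyset$.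

\begin{definition}\label{def:cluster}
Let $S$ be a position. A core is \emph{open} if it is not in $S$. An open core is \emph{bound} if it is not a root and is not dominated by $S$, and \emph{free} otherwise. The parent of a bound core is open, since otherwise the core would be dominated. Starting from an open core $c$, pass to the parent as long as the current core is bound. Roots are never bound, so this \emph{chain} ends at a free core, the \emph{top} of $c$. A \emph{cluster} is the set of all open cores with a given top.

A \emph{loss at} an open core $c$ is a child of $c$ that is dominated by $S$. The losses of a cluster are the losses at its members. The position $S$ is \emph{good} if every cluster whose top is a root has no loss and every other cluster has at most one loss.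
\end{definition}

The clusters partition the open cores. A cluster contains exactly one free core, its top, and it contains the chain of each of its members. A bound core lies in the same cluster as its parent. Whether a root is dominated plays no role in any of these notions.

\begin{example}\label{ex:states}
In $G(\Gamma,u)$ let $u\in S$, so that $v$ is dominated. Let $\alpha$ be the number of undominated vertices among $q_1,q_2$ and $\beta$ the number among $s_1,s_2,s_3$. The clusters inside $T_u$ and the condition of Definition~\ref{def:cluster} are as follows.
\begin{center}
\begin{tabular}{lll}
situation & clusters & condition\\ \hline
$v,w$ open, $w$ undominated & $\{v,w\}$ & $(2-\alpha)+(3-\beta)\le1$\\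
$v,w$ open, $w$ dominated & $\{v\},\{w\}$ & $\alpha=2$ and $\beta\ge2$\\
$v$ selected, $w$ open & $\{w\}$ & $\beta\ge2$\\
$w$ selected, $v$ open & $\{v\}$ & $\alpha=2$
\end{tabular}
\end{center}
In the second and fourth rows $w$ itself is a loss at $v$. The position $\{q_1',u,s_1',p'\}$ of Section~\ref{sec:small} falls under the first row with $\alpha=1$, $\beta=2$, and it is not good.
\end{example}

Call the tree $T_u$ \emph{fresh} for $S$ if $u\notin S$ and no child in $T_u$ is dominated by $S$.

\begin{lemma}\label{lem:good}
The empty position is good. Let $S$ be a good position.
\begin{enumerate}
\item[(a)] Every open core has at least two undominated children.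
\item[(b)] For every root $u$, either $u\in S$ or $T_u$ is fresh.
\end{enumerate}
\end{lemma}

\begin{proof}
The empty position has no losses. For (a), an open root has two children and no loss, and an open non-root core has three children and at most one loss. For (b), let $u\notin S$ and let $X$ be the cluster with top $u$. Since $X$ has no loss, all children of a member of $X$ are undominated. Those that are cores are therefore bound and belong to $X$. Descending from $u$, we find that $X$ contains all cores of $T_u$, so no child in $T_u$ is dominated.
\end{proof}

We must follow clusters and losses as the position grows. For $S\subseteq S'$, a loss for $S'$ is \emph{old} if it is dominated by $S$ and \emph{new} otherwise.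

\begin{lemma}\label{lem:refine}
Let $S\subseteq S'$.
\begin{enumerate}
\item[(a)] Every cluster of $S'$ is contained in a cluster of $S$. If distinct clusters of $S'$ lie in one cluster $X$ of $S$, then their old losses are distinct losses of $X$ for $S$.
\item[(b)] If $S$ is good, then a cluster of $S'$ without a new loss satisfies the condition of Definition~\ref{def:cluster}. In particular, $S'$ is good if there is no new loss.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) A core that is bound for $S'$ is bound for $S$, so the chain of $c$ for $S'$ is an initial segment of its chain for $S$. Hence $c$ and its top for $S'$ lie in one cluster of $S$. An old loss at $c$ is a loss at $c$ for $S$, and different cores have disjoint sets of children.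

(b) Let $X'$ be a cluster of $S'$ without new loss, contained in the cluster $X$ of $S$. By (a), $X'$ has at most as many losses as $X$, so at most one. If the top of $X'$ is a root, then this root is the free core of $X$, and $X$ has no loss.
\end{proof}

The key fact is that one move cannot put two new losses into one cluster. A move may create two new losses, as $s_2$ did in Section~\ref{sec:small}, but then it also cuts the cluster between them.

\begin{lemma}\label{lem:onemove}
Let $S$ be a position, $d\notin S$ a vertex of the tree $T_u$, and $S'=S\cup\{d\}$.
\begin{enumerate}
\item[(a)] If $d=u$, there is no new loss. If $d$ is a non-root core, the only possible new losses are $d$, at $\pi(d)$, and $\pi(d)$, at $\pi(\pi(d))$.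
\item[(b)] Suppose $u\in S$. There are at most two new losses, all at cores of $T_u$. If there are two, they are at $b$ and at $\pi(b)$ for a core $b$, and these two cores lie in the same cluster of $S$ and in different clusters of $S'$. In particular, every cluster of $S'$ has at most one new loss.
\end{enumerate}
\end{lemma}

\begin{proof}
A new loss is a child $z\in N[d]$ that is not dominated by $S$ and whose parent is not in $S'$.

(a) The children of a core $d$ have their parent in $S'$, so they are not losses for $S'$. If $d=u$, the rest of $N[d]$ consists of roots by (N1), and roots are not children. If $d$ is a non-root core, the rest of $N[d]$ is $\{d,\pi(d)\}$ by (N2).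

(b) Every child in $N[d]$ lies in $T_u$. We list the candidates for a new loss.
\begin{itemize}
\item If $d=f'$ is a leaf, the only candidate is $f$.
\item If $d$ is a foot with parent $u$, then $d$ is dominated by $u\in S$ and $u$ is a root. By (N3) the only candidate is $s_u$, when $u\in U$ and $d=p_u$.
\item If $d$ is a foot with parent $c\ne u$, then by (N3) the children in $N[d]$ are $d$, $c$, and possibly $p_u$, and $p_u$ is dominated by $u\in S$. The candidates are $d$, at $c$, and $c$, at $\pi(c)$. Put $b=c$.
\item If $d$ is a core, then $d\neq u$, and by (a) the candidates are $d$, at $\pi(d)$, and $\pi(d)$, at $\pi(\pi(d))$. Put $b=\pi(d)$.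
\end{itemize}
Two new losses occur only in the last two cases. They are then at $b$ and at $\pi(b)$, and $b$ itself is the new loss at $\pi(b)$. So $b$ is a non-root core not dominated by $S$, hence bound for $S$ and in the cluster of $\pi(b)$. For $S'$ the core $b$ is open and dominated, so it is the top of its cluster, while the chain of $\pi(b)$ does not contain $b$.
\end{proof}

\section{Staller's strategy}\label{sec:strategy}

\begin{proposition}\label{prop:reply}
Let $S$ be a good position, $d\notin S$, and $S'=S\cup\{d\}$. If some core is open for $S'$, then there is a core $y$ that is a legal move in position $S'$ such that $S''=S'\cup\{y\}$ is good.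
\end{proposition}

\begin{proof}
Let $d\in T_u$. By Lemma~\ref{lem:good}(b), $T_u$ is fresh for $S$ or $u\in S$. If $d=u$, then $S'$ is good by Lemmas~\ref{lem:onemove}(a) and~\ref{lem:refine}(b). So one of the following three cases occurs.

\medskip
\noindent\emph{Case 1: $T_u$ is fresh for $S$ and $d\ne u$.} A root has no spare child, so Staller answers $y=u$.

For legality it suffices that the closed neighborhoods of the two children $z_1,z_2$ of $u$ meet only in $u$: then $d$ dominates at most one of them, and both were undominated by $S$. If both are feet, then $u\notin U$ and $N[z_i]=\{z_i,z_i',u\}$. If both are cores, then $N[z_i]=\{z_i,u\}\cup\operatorname{ch}(z_i)$, and the sets of children are disjoint. If $z_1=p$ is a foot and $z_2=v$ is a core, then $N[v]=\{v,u\}\cup\operatorname{ch}(v)$, while $N[p]$ is $\{p,p',u\}$, together with $s_u$ when $u\in U$; and $s_u\notin N[v]$ because $s_u$ is a foot with parent $w_u\neq v$.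

To see that $S''$ is good, add the two vertices in the opposite order. Put $S_0=S\cup\{u\}$. There is no new loss when passing from $S$ to $S_0$, so $S_0$ is good, and since $T_u$ was fresh, no core of $T_u$ has a loss for $S_0$. Now $S''=S_0\cup\{d\}$ with $u\in S_0$. By Lemma~\ref{lem:onemove}(b) every cluster of $S''$ in $T_u$ has at most one new loss, hence at most one loss, and its top is not a root. Clusters in other trees have no new loss, so Lemma~\ref{lem:refine}(b) applies to them.

\medskip
\noindent\emph{Case 2: $S'$ is good.} Staller only has to avoid damage. Starting from any open core, pass to the parent as long as there is one and it is open. This ends at an open core $y$ that is a root or has its parent in $S'$. The move $y$ is legal by Lemma~\ref{lem:good}(a). It creates no new loss by Lemma~\ref{lem:onemove}(a): if $y$ is not a root, then $y$ and $\pi(y)$ are already dominated by $\pi(y)\in S'$. So $S''$ is good by Lemma~\ref{lem:refine}(b).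

\medskip
\noindent\emph{Case 3: $u\in S$ and $S'$ is not good.} First we locate the damage. Clusters of $S'$ outside $T_u$ have no new loss and satisfy the condition. A cluster of $S'$ inside $T_u$ has a non-root top, at most one old loss and at most one new loss. So it violates the condition exactly when it has one old and one new loss. At most one cluster does so. This is immediate if there is only one new loss. If there are two, the two clusters of $S'$ that receive them lie in one cluster of $S$ by Lemmas~\ref{lem:onemove}(b) and~\ref{lem:refine}(a), and they share its at most one loss. Thus there is exactly one cluster $X$ of $S'$ with two losses, and all other clusters of $S'$ satisfy the condition.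

Let $t$ be the top of $X$ and let the two losses be at $c_1,c_2\in X$, where $c_1=c_2$ is allowed. Selecting a core removes the losses at it and separates the subtrees below its children, but it may create losses above. Staller therefore selects the lowest core that lies above both losses: $y$ is the first core on the chain of $c_1$ that also lies on the chain of $c_2$. It exists because both chains end at $t$, and $y\in X$. Each $c_i$ equals $y$ or is a descendant of $y$, and $y=c_1$ if $c_1=c_2$. The move is legal, since $y$ is not a root, has three children, and has at most two losses.

From now on ``old'' and ``new'' refer to $S'\subseteq S''$. Put $x=\pi(y)$. By Lemma~\ref{lem:onemove}, the only possible new losses are $y$, at $x$, and $x$, at $\pi(x)$, and each cluster of $S''$ has at most one new loss. Clusters outside $T_u$ are not affected. Let $X''$ be a cluster of $S''$ in $T_u$; we show that it has at most one loss.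

\emph{Suppose $X''\subseteq X$ and $X''$ contains a descendant of $y$.} The chain of this descendant for $S''$ avoids $y$, so the top of $X''$ is a descendant of $y$, and then so are all members of $X''$. Neither $x$ nor $\pi(x)$ is a descendant of $y$, so $X''$ has no new loss. If $c_1=c_2$, then $c_1=y\notin X''$ and there is no old loss. If $c_1\ne c_2$ and both were in $X''$, then the top of $X''$ would lie on both chains for $S'$ and come before $y$, contrary to the choice of $y$. So $X''$ has at most one old loss.

\emph{Suppose $X''\subseteq X$ and $X''$ contains no descendant of $y$.} Then $X''$ contains neither $c_1$ nor $c_2$, so it has no old loss and at most one new loss.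

\emph{Suppose $X''\subseteq Y$ for a cluster $Y\ne X$ of $S'$.} Then $X''$ has at most one old loss, so we may assume that it has a new loss. If $y\ne t$, then $y$ is bound for $S'$ and $x\in X$; and if $x$ is a new loss, then $x$ is bound for $S'$ and $\pi(x)\in X$. So for $y\neq t$ all new losses are at cores of $X$, and therefore $y=t$. As a free non-root core, $t$ is dominated by $S'$ and is not a new loss. Hence the new loss is $x$, at $\pi(x)\in X''$. Then $x$ is bound for $S'$ and lies in the cluster of $\pi(x)$, which is $Y$. But $t$ is a dominated child of $x$, so the one loss that $Y$ may have is the loss $t$ at $x$. For $S''$ the core $x$ is free, and the chain of $\pi(x)$ does not contain it, so $x\notin X''$. Thus $X''$ has no old loss.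

In all cases $X''$ has at most one loss, and $S''$ is good.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:general}]
The new edges join feet, so Lemma~\ref{lem:count} applies; part (a) gives $H^+\notin\mathcal C$ for $U\ne\emptyset$. If $\Gamma$ is connected, then so is $H^+$, because every vertex is joined to a root by Lemma~\ref{lem:structure}.

Staller replies as in Proposition~\ref{prop:reply} as long as a core is open after Dominator's move, and arbitrarily afterwards. Since the empty position is good, the position is good at each turn of Dominator at which a core is open. At such a turn the game is not over, by Lemma~\ref{lem:good}(a). After his move, if a core is still open, she has a legal reply, so the game is not over either. Hence the game ends only after all cores are selected, and Lemma~\ref{lem:count}(b) gives $\gamma_g(H^+)=3n/5$.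
\end{proof}

\begin{remark}[Where the hypotheses are used]\label{rem:hyp}
That $p_u$ is a child of the root and that $s_u$ lies in the same tree are used in the second and third items of the proof of Lemma~\ref{lem:onemove}(b): after $u$ is selected, the edge $p_us_u$ can cause only the single loss $s_u$. Some condition on the position of the new edge is needed, as the edge $ab$ in Example~\ref{ex:five} shows.

The hypothesis $w_u\ne v_u$ is used only for the legality of the reply in Case 1. If $w_u=v_u$, the move $s_u$ dominates both children of $u$. In the graph $F$ of Proposition~\ref{prop:ten} this does no harm, because $u$ itself stays undominated. But join $u$ in $F$ to a second root $x$ with two feet. If Dominator opens with a foot of $x$, the strategy answers $x$, which dominates $u$; he then selects $q_1$, all of $N[u]=\{u,x,p,v\}$ is dominated, and $u$ is never selected. So the strategy fails there; this does not determine $\gamma_g$ of that graph.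
\end{remark}

\section{The graphs $G(\Gamma,u)$, their orders and their number}\label{sec:orders}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
In $\hat\Gamma$ let $p,v$ be the feet of $u$. Apply the operation to $v$, call its new feet $q_1,q_2,w$, and apply the operation to $w$, calling its new feet $s_1,s_2,s_3$. The resulting graph $H\in\mathcal C$ is $G(\Gamma,u)$ without the edge $ps_1$. So $G(\Gamma,u)=H^+$ for $U=\{u\}$, $p_u=p$, $v_u=v$, $w_u=w$, $s_u=s_1$, and Theorem~\ref{thm:general} applies.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:orders}]
(a) If $\gamma_g=3n/5$, then $3n/5$ is an integer, so $5\mid n$. Conversely, let $n=5m$. For $m=1$ take $C_5$, which attains the bound by Example~\ref{ex:five} and has no leaf. For $m=2$ take the graph $F$ of Proposition~\ref{prop:ten}. For $m\ge3$ take $G(\Gamma,u)$ with $\Gamma$ connected on $k=m-2$ vertices.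

(b) We first recover $\Gamma$ from the isomorphism type of $G=G(\Gamma,u)$. The cores have degree at least $2$ and no leaf neighbor, while each foot is adjacent to its leaf. So the feet are the vertices adjacent to leaves, and the cores are the vertices that are neither leaves nor adjacent to leaves. The number of feet adjacent to a core is $2$ for the vertices of $\Gamma$ other than $u$, and it is $1$ for $u$, $2$ for $v$, and $3$ for $w$. Thus $w$ is the only core adjacent to exactly three feet, $v$ is the only core adjacent to $w$, and $\Gamma$ is the subgraph induced by the remaining cores. Consequently, non-isomorphic graphs $\Gamma$ give non-isomorphic graphs $G(\Gamma,u)$, whatever the choices of $u$.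

It remains to count connected graphs on $k=m-2$ vertices. On the vertex set $\{1,\dots,k\}$, every graph in which vertex $1$ is adjacent to all others is connected, and there are $2^{\binom{k-1}{2}}$ such graphs. An isomorphism class contains at most $k!$ graphs on this vertex set, so there are at least $2^{\binom{k-1}{2}}/k!=2^{\binom{m-3}{2}}/(m-2)!$ classes. Finally, $\binom{m-3}{2}=m^2/2-O(m)$ and $0\le\log_2\bigl((m-2)!\bigr)\le m\log_2 m$, so this number is $2^{(1/2+o(1))m^2}$.
\end{proof}

\begin{thebibliography}{1}
\bibitem{Versteegen}
Leo Versteegen, \emph{A proof of the 3/5-conjecture in the domination game}, arXiv:2212.04527 (2022).
\end{thebibliography}
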